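\title{A group definable in $\mathbb{Q}_p$ that is not $p$-adic algebraic}

\begin{abstract}
For every prime $p$ we construct a group definable in the field $\mathbb{Q}_p$ that does not embed, even as an abstract group, in $G(F)$ for any algebraic group $G$ over any field $F$. It is a central extension of $\mathrm{SL}_2(\mathbb{Q}_p)$ by the finite Witt group $W(\mathbb{Q}_p)$, given by an explicit cocycle. Hence not every $p$-adic Nash group is a $p$-adic algebraic group. More generally, we show that a definable extension of $\mathrm{SL}_2(\mathbb{Q}_p)$ by a finite group is $p$-adic algebraic if and only if it splits.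
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
A subset of $\mathbb{Q}_p^n$ is \emph{semialgebraic}, or \emph{definable}, if it is defined by a first-order formula, with parameters, in the structure $(\mathbb{Q}_p,+,\times,-,0,1)$; a map is semialgebraic if its graph is. A \emph{definable group} is a semialgebraic set $X\subseteq\mathbb{Q}_p^n$ with a semialgebraic group operation; no continuity is required. A \emph{$p$-adic Nash group} is a $p$-adic analytic group given by finitely many semialgebraic charts, with semialgebraic transition maps and group operations. Groups definable in $\mathbb{Q}_p$ and $p$-adic Nash groups form equivalent categories: every definable group carries the structure of a Nash group, and definable homomorphisms are continuous for these structures \cite{Pillay89}.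

An \emph{algebraic group} over a field $F$ is a group scheme of finite type over $F$. A \emph{$p$-adic algebraic group} is a semialgebraic subgroup of $G(\mathbb{Q}_p)$ for an algebraic group $G$ over $\mathbb{Q}_p$; it is a $p$-adic Nash group. The following problem comes from \cite{Pillay21}.

\medskip\noindent\textbf{Problem.} \emph{Is every group definable in $\mathbb{Q}_p$ definably isomorphic to a $p$-adic algebraic group?}\medskip

The first examples suggest the answer yes. The class of $p$-adic algebraic groups is large, because quantifiers define many open subgroups: the group $\mathbb{Q}_p^{*2}$ of nonzero squares, and $\mathbb{Z}_p=\{x:\exists y\ (y^2=1+px^2)\}$ (with cubes in place of squares if $p=2$), hence also $\mathbb{Z}_p^*$ and $\mathrm{SL}_2(\mathbb{Z}_p)$. Every finite group belongs to the class, through permutation matrices. Groups that are not presented as subgroups may turn out to be subgroups all the same. Let $q=p^nu$ with $n\ge1$ and $u\in\mathbb{Z}_p^*$, and let $v$ be the valuation. The quotient $\mathbb{Q}_p^*/q^{\mathbb{Z}}$ is the definable group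 $D=\{x:0\le v(x)<n\}$ in which the product of $x$ and $y$ is whichever of $xy$, $xy/q$ lies in $D$. In the algebra $L=\mathbb{Q}_p[T]/(T^n-u^{-1})$, the homomorphism $\mathbb{Q}_p^*\to L^*$, $p^ka\mapsto aT^k$ ($a\in\mathbb{Z}_p^*$), kills $q$ and is injective on $D$, so it maps $D$ isomorphically onto the semialgebraic subgroup $\bigcup_{k<n}\mathbb{Z}_p^*T^k$ of $L^*\subseteq\mathrm{GL}_n(\mathbb{Q}_p)$. Finally, every path in a $p$-adic manifold is constant, so there is no fundamental group from which to build finite covers of a group such as $\mathrm{SL}_2(\mathbb{Q}_p)$.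

The answer is nevertheless no, and the counterexample is a finite cover of $\mathrm{SL}_2(\mathbb{Q}_p)$. The role of the fundamental group is played by quadratic forms.

\subsection*{Results}
For a field $K$ of characteristic $0$, let $W(K)$ be the Witt group of quadratic forms over $K$ (recalled in Section~\ref{sec:witt}) and, for $a\in K^*$, let $\langle a\rangle\in W(K)$ be the class of the form $ax^2$. For $g\in\mathrm{SL}_2(K)$ let $c_g$ be the lower-left entry of $g$. Define $\tau\colon\mathrm{SL}_2(K)^2\to W(K)$ by
\begin{equation}\label{eq:tau}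
\tau(g,h)=\begin{cases}\langle -c_g\,c_h\,c_{gh}\rangle&\text{if }c_gc_hc_{gh}\neq0,\\ 0&\text{otherwise.}\end{cases}
\end{equation}

\begin{theorem}\label{thm:main}
Let $p$ be a prime and $K=\mathbb{Q}_p$. The map $\tau$ is a $2$-cocycle, so that $\mathcal{E}=\mathrm{SL}_2(\mathbb{Q}_p)\times W(\mathbb{Q}_p)$ with the operation
\[(g,\alpha)(h,\beta)=(gh,\ \alpha+\beta+\tau(g,h))\]
is a group. It is definable in $\mathbb{Q}_p$. There is an element $z\neq1$ of $\mathcal{E}$ that lies in the kernel of every abstract homomorphism $\mathcal{E}\to G(F)$, for every field $F$ and every algebraic group $G$ over $F$. In particular, $\mathcal{E}$ is not definably isomorphic to a $p$-adic algebraic group.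
\end{theorem}

The second theorem describes all definable finite extensions of $\mathrm{SL}_2(\mathbb{Q}_p)$ from this point of view. A homomorphism is \emph{over $\mathrm{SL}_2(\mathbb{Q}_p)$} if it commutes with the projections to $\mathrm{SL}_2(\mathbb{Q}_p)$.

\begin{theorem}\label{thm:strong}
Let $E$ be a definable group and $\pi\colon E\to\mathrm{SL}_2(\mathbb{Q}_p)$ a definable surjective homomorphism with finite kernel $A$. Then $E$ has a smallest subgroup $E^\circ$ of finite index, and $E^\circ$ is definable. Put $A_0=A\cap E^\circ$.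
\begin{enumerate}
\item[(1)] The group $E^\circ$ is perfect, it centralizes $A$, and $E=AE^\circ$.
\item[(2)] There is a definable surjective homomorphism $E\to(A/A_0)\times\mathrm{SL}_2(\mathbb{Q}_p)$ over $\mathrm{SL}_2(\mathbb{Q}_p)$ with kernel $A_0$. Its target is a $p$-adic algebraic group.
\item[(3)] Every abstract homomorphism $E\to G(F)$, with $G$ an algebraic group over a field $F$, kills $A_0$.
\item[(4)] The following are equivalent: \textup{(a)} $E$ is definably isomorphic to a $p$-adic algebraic group; \textup{(b)} $E$ embeds as an abstract group in $G(F)$ for some algebraic group $G$ over some field $F$; \textup{(c)} $A_0=1$; \textup{(d)} $\pi$ has a homomorphic section. When they hold, $E\cong A\times\mathrm{SL}_2(\mathbb{Q}_p)$ definably over $\mathrm{SL}_2(\mathbb{Q}_p)$.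
\item[(5)] For $E=\mathcal{E}$ we have $|A_0|=2$. Thus $\mathcal{E}^\circ$ is a definable non-split two-fold central extension of $\mathrm{SL}_2(\mathbb{Q}_p)$, and it is not definably isomorphic to a $p$-adic algebraic group.
\end{enumerate}
\end{theorem}

Section~\ref{sec:witt} constructs $\mathcal{E}$, and Section~\ref{sec:two} shows for $p=2$ why a linear representation of $\mathcal{E}$ cannot be faithful. Section~\ref{sec:lifts} attaches to every finite central extension of $\mathrm{SL}_2(K)$ a symbol $C(s,t)$ with values in the kernel. Section~\ref{sec:rigid} proves that homomorphisms to algebraic groups kill the symbol, which gives Theorem~\ref{thm:main}. Section~\ref{sec:strong} proves Theorem~\ref{thm:strong}. Throughout, $K$ is a field of characteristic $0$ and $[a,b]=aba^{-1}b^{-1}$.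

\section{The Witt extension}\label{sec:witt}

\subsection*{Quadratic forms}
A \emph{form} is a nondegenerate quadratic form on a finite-dimensional $K$-vector space. Every form is isometric to a diagonal form $\langle a_1,\dots,a_n\rangle=a_1x_1^2+\dots+a_nx_n^2$ with $a_i\in K^*$; multiplying an $a_i$ by a square does not change the isometry class, and the \emph{determinant} $a_1\cdots a_n\in K^*/K^{*2}$ is an isometry invariant. A form is \emph{isotropic} if it has a nonzero zero and \emph{anisotropic} otherwise. Let $H=\langle1,-1\rangle$. Then $\langle a,-a\rangle\cong H$ for all $a\in K^*$, and every isotropic form is isometric to $H\perp q'$ for some form $q'$, where $\perp$ is the orthogonal sum. A form is \emph{hyperbolic} if it is isometric to a sum of copies of $H$. By Witt's theorems, every form $q$ is isometric to $q_{\mathrm{an}}\perp q_{\mathrm{h}}$ with $q_{\mathrm{an}}$ anisotropic (possibly of dimension $0$) and $q_{\mathrm{h}}$ hyperbolic, and $q_{\mathrm{an}}$ is unique up to isometry. The \emph{Witt group} $W(K)$ is the set of classes of forms with isometric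 anisotropic parts, with addition induced by $\perp$. It is an abelian group in which $0$ is the class of the hyperbolic forms and $-\langle a\rangle=\langle-a\rangle$. In particular, an anisotropic form of positive dimension, or a form of odd dimension, has a nonzero class. We use the same symbol for a form and its class, and we set $\langle0\rangle=0$ in $W(K)$, so that $\tau(g,h)=\langle-c_gc_hc_{gh}\rangle$ in all cases.

One relation carries the whole construction: for all $a,b\in K$,
\begin{equation}\label{eq:binary}
\langle a\rangle+\langle b\rangle=\langle a+b\rangle+\langle ab(a+b)\rangle\quad\text{in }W(K).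
\end{equation}
If $a,b,a+b\ne0$, this follows from $a(x-by)^2+b(x+ay)^2=(a+b)x^2+ab(a+b)y^2$, where the substitution has determinant $a+b\neq0$. If $a=0$ or $b=0$ the two sides are identical, and if $a+b=0$ both vanish.

Over $\mathbb{Q}_p$ we use three standard facts.
\begin{enumerate}
\item[(L1)] The group $\mathbb{Q}_p^*/\mathbb{Q}_p^{*2}$ is finite.
\item[(L2)] Every form in at least five variables is isotropic.
\item[(L3)] Up to isometry there is exactly one anisotropic form in four variables \cite[Ch.~VI, Thm.~2.2]{Lam}, \cite[Ch.~IV]{Serre}.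
\end{enumerate}
By (L2) every class in $W(\mathbb{Q}_p)$ is represented by a diagonal form of dimension at most $4$, so $W(\mathbb{Q}_p)$ is finite by (L1). Fact (L3) is needed only for Theorem~\ref{thm:strong}(5).

For $s,t\in K^*$ put $\varphi_{s,t}=\langle1,-s,-t,st\rangle$. These forms will appear as the values of the symbol of $\mathcal{E}$.

\begin{lemma}\label{lem:phi}
\textup{(i)} Each form $\varphi_{s,t}$ is anisotropic or hyperbolic.
\textup{(ii)} There are $s,t\in\mathbb{Q}^*$ such that $\varphi_{s,t}$ is anisotropic over $\mathbb{Q}_p$: for $p$ odd, take for $s$ an integer $u$ that is a quadratic nonresidue modulo $p$, and $t=p$; for $p=2$, take $s=t=-1$.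
\end{lemma}

\begin{proof}
(i) If $\varphi_{s,t}$ is isotropic, then $\varphi_{s,t}\cong H\perp\langle a,b\rangle$. The determinant of $\varphi_{s,t}$ is a square and that of $H$ is $-1$, so $b\in-aK^{*2}$ and $\langle a,b\rangle\cong\langle a,-a\rangle\cong H$.

(ii) Let $p$ be odd. If $x,y\in\mathbb{Z}_p$ are not both divisible by $p$, then $x^2-uy^2$ is a unit: otherwise $p\mid y$ would force $p\mid x$, and $p\nmid y$ would make $u$ a square modulo $p$. By scaling, $x^2-uy^2$ is nonzero of even valuation for every $(x,y)\ne(0,0)$ in $\mathbb{Q}_p^2$. A zero of $\varphi_{u,p}$ is a solution of $x^2-uy^2=p(x'^2-uy'^2)$. The left side is $0$ or of even valuation and the right side is $0$ or of odd valuation, so both vanish and $x=y=x'=y'=0$.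

Let $p=2$, so that $\varphi_{-1,-1}$ is the sum of four squares. Scale a nonzero vector so that its entries lie in $\mathbb{Z}_2$ and exactly $k\geq1$ of them are odd. The sum of the squares is congruent to $k$ modulo $4$, so it can vanish only if $k=4$; odd squares are $1$ modulo $8$, so the sum is then $4$ modulo $8$.
\end{proof}

\subsection*{The index of three lines}
The operation in Theorem~\ref{thm:main} is associative exactly when
\begin{equation}\label{eq:cocycle}
\tau(h,k)-\tau(gh,k)+\tau(g,hk)-\tau(g,h)=0\qquad\text{for all }g,h,k.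
\end{equation}
A direct check would run through many cases of vanishing entries. It is easier to read $\tau$ as an invariant of three lines in $K^2$, because the symmetry among the lines then reduces \eqref{eq:cocycle} to two cases.

Let $\omega(v,v')=\det(v,v')$ on $K^2$; it is alternating and $\mathrm{SL}_2(K)$-invariant. For lines $\ell_1,\ell_2,\ell_3\subset K^2$ through the origin choose nonzero $v_i\in\ell_i$ and set
\[\mu(\ell_1,\ell_2,\ell_3)=\langle\omega(v_1,v_2)\,\omega(v_2,v_3)\,\omega(v_3,v_1)\rangle\in W(K).\]
Each $v_i$ occurs twice, so rescaling it multiplies the product by a square, and $\mu$ is well defined. It vanishes if two lines coincide and it is $\mathrm{SL}_2(K)$-invariant. It is alternating: a cyclic permutation leaves the product unchanged, a transposition changes its sign, and $\langle-a\rangle=-\langle a\rangle$. For $K=\mathbb{R}$, where $W(\mathbb{R})\cong\mathbb{Z}$ by the signature, $\mu=\pm1$ records the cyclic orientation of three distinct points on the circle of lines.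

\begin{lemma}\label{lem:index}
For lines $\ell_1,\dots,\ell_4$ in $K^2$ write $\mu_{ijk}=\mu(\ell_i,\ell_j,\ell_k)$. Then
\[\delta(\ell_1,\ell_2,\ell_3,\ell_4):=\mu_{234}-\mu_{134}+\mu_{124}-\mu_{123}=0.\]
\end{lemma}

\begin{proof}
The function $\delta$ is alternating. Indeed, exchanging $\ell_1$ and $\ell_2$, or $\ell_2$ and $\ell_3$, or $\ell_3$ and $\ell_4$, gives respectively
\[\mu_{134}-\mu_{234}+\mu_{214}-\mu_{213},\qquad \mu_{324}-\mu_{124}+\mu_{134}-\mu_{132},\qquad \mu_{243}-\mu_{143}+\mu_{123}-\mu_{124},\]
and each of these equals $-\delta(\ell_1,\dots,\ell_4)$ because $\mu$ is alternating. So if two of the lines coincide, we may assume $\ell_1=\ell_2$; then $\mu_{234}=\mu_{134}$ and $\mu_{124}=\mu_{123}=0$.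

Let the lines be distinct. Choose $v_1\in\ell_1$ and $v_2\in\ell_2$ with $\omega(v_1,v_2)=1$; an element of $\mathrm{SL}_2(K)$ moves them to $v_1=(1,0)$ and $v_2=(0,1)$. The other two lines are spanned by $v_3=(1,b)$ and $v_4=(1,d)$ with $b,d\ne0$ and $b\ne d$. With $\omega_{ij}=\omega(v_i,v_j)$,
\[\omega_{12}=1,\quad\omega_{13}=b,\quad\omega_{14}=d,\quad\omega_{23}=\omega_{24}=-1,\quad\omega_{34}=d-b.\]
Hence $\mu_{123}=\langle b\rangle$, $\mu_{124}=\langle d\rangle$, $\mu_{134}=\langle bd(b-d)\rangle$ and $\mu_{234}=\langle b-d\rangle$. The claim becomes $\langle b-d\rangle+\langle d\rangle=\langle b\rangle+\langle bd(b-d)\rangle$, which is \eqref{eq:binary} for the pair $b-d$, $d$.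
\end{proof}

\begin{proposition}\label{prop:group}
The map $\tau$ satisfies \eqref{eq:cocycle}, and $\tau(1,g)=\tau(g,1)=\tau(g,g^{-1})=0$. Hence $\mathcal{E}(K)=\mathrm{SL}_2(K)\times W(K)$ with the operation of Theorem~\ref{thm:main} is a group with identity $(1,0)$ and $(g,\alpha)^{-1}=(g^{-1},-\alpha)$, and it is a central extension of $\mathrm{SL}_2(K)$ by $W(K)$. The group $\mathcal{E}=\mathcal{E}(\mathbb{Q}_p)$ is definable.
\end{proposition}

\begin{proof}
Let $e=(1,0)\in K^2$ and $\ell=Ke$. Then $\omega(e,ge)=c_g$, $\omega(ge,ghe)=\omega(e,he)=c_h$ and $\omega(ghe,e)=-c_{gh}$, so $\tau(g,h)=\mu(\ell,g\ell,gh\ell)$. Apply Lemma~\ref{lem:index} to $\ell,g\ell,gh\ell,ghk\ell$. The first term is $\mu(g\ell,gh\ell,ghk\ell)=\tau(h,k)$ by invariance, and the other three are $-\tau(gh,k)$, $\tau(g,hk)$ and $-\tau(g,h)$. This is \eqref{eq:cocycle}. The three vanishing statements hold because $c_1=0$; they give the identity, the inverses, and the centrality of $\{1\}\times W(K)$.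

Let $K=\mathbb{Q}_p$ and identify the finite group $W(\mathbb{Q}_p)$ with a set $\{0,\dots,r-1\}\subset\mathbb{Q}_p$. Then $\mathcal{E}$ is a semialgebraic subset of $\mathbb{Q}_p^5$, and the addition of $W(\mathbb{Q}_p)$, a finite table, is definable. The value $\tau(g,h)$ depends only on which of the finitely many definable sets $\{0\}$, $a\mathbb{Q}_p^{*2}$ contains $-c_gc_hc_{gh}$, which is a polynomial in the entries of $g$ and $h$. So $\tau$ and the group operation are definable.
\end{proof}

Thus $\mathcal{E}$ is a $p$-adic Nash group, of dimension $3$ since it is a union of $r$ copies of $\mathrm{SL}_2(\mathbb{Q}_p)$.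

\section{The case $p=2$}\label{sec:two}

For $t\in K$, and $t\ne0$ in the last two cases, put
\[u_+(t)=\begin{pmatrix}1&t\\0&1\end{pmatrix},\quad u_-(t)=\begin{pmatrix}1&0\\t&1\end{pmatrix},\quad w(t)=\begin{pmatrix}0&t\\-t^{-1}&0\end{pmatrix},\quad h(t)=\begin{pmatrix}t&0\\0&t^{-1}\end{pmatrix}.\]
Multiplying out gives $w(t)=u_+(t)u_-(-t^{-1})u_+(t)$, $h(t)=w(t)w(-1)$ and $w(t)^2=-1$.

\begin{lemma}\label{lem:explicit}
In $\mathcal{E}(K)$ the maps $x_+(t)=(u_+(t),0)$ and $x_-(t)=(u_-(t),\langle t\rangle)$ are homomorphisms $K\to\mathcal{E}(K)$, and for $t\ne0$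
\[\tilde w(t):=x_+(t)\,x_-(-t^{-1})\,x_+(t)=(w(t),\langle-t\rangle).\]
\end{lemma}

\begin{proof}
The cocycle vanishes as soon as one factor is upper triangular. This shows that $x_+$ is a homomorphism and that $\tilde w(t)=(w(t),\langle-t^{-1}\rangle)=(w(t),\langle-t\rangle)$. For $x_-$, the second coordinate of $x_-(s)x_-(t)$ is $\langle s\rangle+\langle t\rangle+\langle-st(s+t)\rangle$, which equals $\langle s+t\rangle$ by \eqref{eq:binary}.
\end{proof}

The argument sets the finiteness of $W(\mathbb{Q}_p)$ against the following rigidity.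

\begin{lemma}\label{lem:laurent}
Let $F$ be a field of characteristic $0$. A Laurent polynomial $P\in F[s^{\pm1},t^{\pm1}]$ that takes only finitely many values on $\mathbb{Q}^*\times\mathbb{Q}^*$ is constant.
\end{lemma}

\begin{proof}
Let $\lambda_1,\dots,\lambda_m$ be the values and $Q=\prod_k(P-\lambda_k)$. For large $M$, $(st)^MQ$ is a polynomial vanishing on a product of two infinite subsets of $F$, so $Q=0$. Since $F[s^{\pm1},t^{\pm1}]$ is a domain, $P=\lambda_k$ for some $k$.
\end{proof}

Now let $\rho\colon\mathcal{E}\to\mathrm{GL}_n(F)$ be a homomorphism with $\operatorname{char}F=0$. Assume for the moment that there are nilpotent matrices $X,Y$ with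
\begin{equation}\label{eq:exp}
\rho(x_+(t))=\exp(tX),\qquad\rho(x_-(t))=\exp(tY)\qquad(t\in\mathbb{Q});
\end{equation}
Section~\ref{sec:rigid} shows that this is automatic. Then for $t\in\mathbb{Q}^*$ the entries of
\[\rho(\tilde w(t)^2)=\bigl(\exp(tX)\exp(-t^{-1}Y)\exp(tX)\bigr)^2\]
are Laurent polynomials in $t$. On the other hand, $w(t)^2=-1$ is diagonal, so $\tau(w(t),w(t))=0$ and $\tilde w(t)^2=(-1,2\langle-t\rangle)$ lies in the finite set $\{-1\}\times W(\mathbb{Q}_p)$. By Lemma~\ref{lem:laurent}, $\rho(\tilde w(t)^2)$ does not depend on $t\in\mathbb{Q}^*$. So $\rho$ kills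
\[\tilde w(t)^2\,\tilde w(1)^{-2}=(-1,2\langle-t\rangle)(-1,2\langle1\rangle)=(1,\langle1,1,-t,-t\rangle)=(1,\varphi_{-1,t}).\]
For $p=2$ and $t=-1$ this is $(1,\langle1,1,1,1\rangle)$, which is not the identity by Lemma~\ref{lem:phi}(ii). So $\rho$ is not injective. A representation is constant along the family $\tilde w(t)^2$, whereas $\mathcal{E}$ distinguishes $t=1$ from $t=-1$.

The same family works for $p\equiv3\pmod4$ with $t=p$, since $-1$ is then a nonresidue. For $p\equiv1\pmod4$ it gives nothing: $-1$ is a square in $\mathbb{Q}_p$, so $2\langle a\rangle=\langle a\rangle+\langle-a\rangle=0$ and $\tilde w(t)^2=(-1,0)$ for all $t$. We therefore need a family that produces $\varphi_{s,t}$ with both parameters free. We also have to prove \eqref{eq:exp}, to allow arbitrary $G$ and $F$, and, for Theorem~\ref{thm:strong}, to find $x_\pm$ in an extension that is not given by a formula.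

\begin{remark}
The manifold topology of $\mathcal{E}$ is not the topology induced from $\mathbb{Q}_p^5$. The definable homomorphism $x_-$ is continuous for the former, so $(u_-(t),\langle t\rangle)\to(1,0)$ as $t\to0$, although $\langle t\rangle\ne0$ for all $t\neq0$.
\end{remark}

\section{Unipotent lifts and the symbol}\label{sec:lifts}

In this section
\[1\to A\to E\xrightarrow{\ \pi\ }\mathrm{SL}_2(K)\to1\]
is a central extension of abstract groups with $A$ finite, and $N=|A|$. The $u_\pm(t)$ generate $\mathrm{SL}_2(K)$: the matrices $w(t)$ and $h(t)$ are products of them, and a matrix $g$ with rows $(a,b)$, $(c,d)$ equals $h(a)u_+(b/a)$ if $c=0$ and $u_+(a/c)\,w(-c^{-1})\,u_+(d/c)$ if $c\ne0$. An element of $\mathrm{SL}_2(K)$ has $N$ lifts and in general no preferred one. The $u_\pm(t)$ do have a preferred lift, because $(K,+)$ is divisible and $A$ is finite.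

\begin{lemma}\label{lem:lifts}
\textup{(i)} There are unique homomorphisms $x_\pm\colon K\to E$ with $\pi x_\pm=u_\pm$. If $K=\mathbb{Q}_p$ and $E,\pi$ are definable, then $x_\pm$ are definable.
\textup{(ii)} Let $e\in E$, $\varepsilon,\eta\in\{+,-\}$ and $\kappa\in K^*$. If $\pi(e)u_\varepsilon(t)\pi(e)^{-1}=u_\eta(\kappa t)$ for all $t$, then $e\,x_\varepsilon(t)\,e^{-1}=x_\eta(\kappa t)$ for all $t$.
\end{lemma}

\begin{proof}
(i) Let $u$ be $u_+$ or $u_-$, and $P=\pi^{-1}(u(K))$. For $y,y'\in P$ the commutator $[y,y']$ lies in $A$. As $A$ is central, it depends only on $\pi(y)$ and $\pi(y')$ and is multiplicative in each variable, so it defines a bi-additive map $\beta\colon K\times K\to A$. Then $\beta(s,t)=\beta(s/N,t)^N=1$, so $P$ is abelian. Hence $y\mapsto y^N$ is an endomorphism of $P$ that kills $A$, and we may define $x(t)=y^N$ for any $y\in P$ with $\pi(y)=u(t/N)$. This is a homomorphism with $\pi x(t)=u(t)$, and its graph $\{(t,y^N):\pi(y)=u(t/N)\}$ is definable if $E$ and $\pi$ are. If $x'$ is a second lift, then $\theta(t)=x(t)x'(t)^{-1}$ is a homomorphism $K\to A$,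 and $\theta(t)=\theta(t/N)^N=1$.

(ii) The homomorphism $t\mapsto e\,x_\varepsilon(\kappa^{-1}t)\,e^{-1}$ lifts $u_\eta$, so it equals $x_\eta$ by uniqueness.
\end{proof}

Uniqueness fails for infinite $A$: in $\mathrm{SL}_2(K)\times K$, both $(u_+(t),0)$ and $(u_+(t),t)$ lift $u_+$.

We lift $w(t)$ and $h(t)$ by the words that express them in the $u_\pm$, and we measure how far the lift of $h$ is from a homomorphism. For $s,t\in K^*$ set
\[\tilde w(t)=x_+(t)x_-(-t^{-1})x_+(t),\qquad\tilde h(t)=\tilde w(t)\tilde w(-1),\qquad C(s,t)=\tilde h(s)\tilde h(t)\tilde h(st)^{-1}.\]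
Since $h(s)h(t)=h(st)$, the \emph{symbol} $C(s,t)$ lies in $A$. Inverting the word for $\tilde w(t)$ gives $\tilde w(t)^{-1}=\tilde w(-t)$, so $\tilde h(1)=1$ and $C(1,1)=1$. In $\mathrm{SL}_2(K)$ we have $h(s)u_\pm(t)h(s)^{-1}=u_\pm(s^{\pm2}t)$ and $w(1)u_+(t)w(1)^{-1}=u_-(-t)$, so Lemma~\ref{lem:lifts}(ii) gives
\begin{equation}\label{eq:conj}
\tilde h(s)x_\pm(t)\tilde h(s)^{-1}=x_\pm(s^{\pm2}t),\qquad\tilde w(1)x_+(t)\tilde w(1)^{-1}=x_-(-t).
\end{equation}

Let $E^\circ$ be the subgroup of $E$ generated by $x_+(K)$ and $x_-(K)$; in Section~\ref{sec:strong} it will be the group so named in Theorem~\ref{thm:strong}. Let $\Gamma\le E^\circ$ be the subgroup generated by $x_+(\mathbb{Q})$ and $x_-(\mathbb{Q})$. It contains $\tilde w(t)$, $\tilde h(t)$ and $C(s,t)$ for $s,t\in\mathbb{Q}^*$.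

\begin{lemma}\label{lem:perfect}
The groups $\Gamma$ and $E^\circ$ are perfect and have no proper subgroup of finite index. In particular \textup{(}take $A=1$\textup{)}, $\mathrm{SL}_2(K)$ has no proper subgroup of finite index.
\end{lemma}

\begin{proof}
By \eqref{eq:conj}, $[\tilde h(2),x_+(t)]=x_+(3t)$ and $[\tilde h(2),x_-(t)]=x_-(-\tfrac34t)$, so every generator is a commutator. A subgroup of finite index contains a normal subgroup $M$ of finite index $m$, and $x_\pm(t)=x_\pm(t/m)^m\in M$ for every generator.
\end{proof}

\begin{lemma}\label{lem:symbol}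
In $\mathcal{E}$ we have $\tilde h(t)=(h(t),\langle1\rangle-\langle t\rangle)$ and $C(s,t)=(1,\varphi_{s,t})$.
\end{lemma}

\begin{proof}
The kernel $W(\mathbb{Q}_p)$ is finite, so by uniqueness $x_\pm$ and $\tilde w$ are the maps of Lemma~\ref{lem:explicit}. Since $w(t)w(-1)=h(t)$ is diagonal, $\tau(w(t),w(-1))=0$ and $\tilde h(t)=(h(t),\langle-t\rangle+\langle1\rangle)$. The cocycle vanishes on diagonal matrices, so the second coordinate of $C(s,t)$ is
\[(\langle1\rangle-\langle s\rangle)+(\langle1\rangle-\langle t\rangle)-(\langle1\rangle-\langle st\rangle)=\langle1\rangle-\langle s\rangle-\langle t\rangle+\langle st\rangle=\varphi_{s,t}.\qedhere\]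
\end{proof}

The extension $\mathcal{E}$ splits over the upper triangular subgroup, by $g\mapsto(g,0)$; in particular $t\mapsto(h(t),0)$ is a homomorphic lift of $h$. So the diagonal subgroup alone carries no obstruction. What matters is that the particular lift $\tilde h(t)$, a word of fixed shape in $x_+$ and $x_-$, is not multiplicative.

\section{Homomorphisms to algebraic groups}\label{sec:rigid}

The difficulty is that an abstract homomorphism need not be continuous, definable or algebraic in any sense. On $\Gamma$ it has no choice: the relations \eqref{eq:conj} force unipotent images, and an additive map on $\mathbb{Q}$ is determined by its value at $1$. This is why we work with $\Gamma$ and not with $E^\circ$.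

\begin{proposition}\label{prop:key}
In the setting of Section~\ref{sec:lifts}, let $G$ be an algebraic group over a field $F$ and $f\colon\Gamma\to G(F)$ a homomorphism. Then $f(C(s,t))=1$ for all $s,t\in\mathbb{Q}^*$.
\end{proposition}

\begin{proof}
\emph{Step 1: reduction to $\mathrm{GL}_n$.} Since $G(F)\subseteq G(\overline F)$, we may assume that $F$ is algebraically closed. Then the reduced subscheme $G_{\mathrm{red}}$ is a smooth algebraic group with the same $F$-points, so we may assume that $G$ is smooth. The points $G^\circ(F)$ of the identity component have finite index in $G(F)$, so $f(\Gamma)\subseteq G^\circ(F)$ by Lemma~\ref{lem:perfect}. The group $G^\circ$ need not be affine. By Chevalley's theorem \cite{Conrad}, it has a connected affine normal subgroup $L$ such that $G^\circ/L$ is an abelian variety. The group $(G^\circ/L)(F)$ is commutative and $\Gamma$ is perfect, so $f(\Gamma)$ lies in the kernel $L(F)$ of $G^\circ(F)\to(G^\circ/L)(F)$. An affine algebraic group is a closed subgroup of some $\mathrm{GL}_n$. So we may regard $f$ as a homomorphism $\rho\colon\Gamma\to\mathrm{GL}_n(F)$.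

\emph{Step 2: the matrices $\rho(x_\pm(t))$ are unipotent.} Let $U(t)=\rho(x_+(t))$ for $t\in\mathbb{Q}$, and let $S$ be the set of eigenvalues of $U(t)$. By \eqref{eq:conj} with $s=2$, $U(t)$ is conjugate to $U(4t)=U(t)^4$, whose set of eigenvalues is $\{\lambda^4:\lambda\in S\}$. So $\lambda\mapsto\lambda^4$ maps $S$ onto $S$. It is a permutation of a set with at most $n$ elements, so its order divides $n!$, and $\lambda^{4^{n!}}=\lambda$ for all $\lambda\in S$. Thus all eigenvalues of all $U(t)$ are roots of unity of order dividing $M=4^{n!}-1$, a number independent of $t$. Hence $U(t)=U(t/M)^M$ has only the eigenvalue $1$. By \eqref{eq:conj}, $x_-(t)$ is conjugate in $\Gamma$ to $x_+(-t)$, so $\rho(x_-(t))$ is unipotent too.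

\emph{Step 3: $\operatorname{char}F=\ell>0$.} Choose $m$ with $\ell^m\ge n$. A unipotent matrix $V$ satisfies $V^{\ell^m}-1=(V-1)^{\ell^m}=0$. Hence $\rho(x_\pm(t))=\rho(x_\pm(t/\ell^m))^{\ell^m}=1$, and $\rho$ is trivial.

\emph{Step 4: $\operatorname{char}F=0$.} The finite sums $\log V=\sum_{k=1}^{n-1}(-1)^{k-1}(V-1)^k/k$ and $\exp Z=\sum_{k=0}^{n-1}Z^k/k!$ are inverse bijections between unipotent and nilpotent matrices, and $\log(VV')=\log V+\log V'$ if $V$ and $V'$ commute. So $t\mapsto\log U(t)$ is an additive map from $\mathbb{Q}$ to a $\mathbb{Q}$-vector space, hence $\mathbb{Q}$-linear: $U(t)=\exp(tX)$ with $X=\log U(1)$. The same argument for $x_-$ gives $Y=\log\rho(x_-(1))$, and \eqref{eq:exp} holds. Therefore $R(t)=\exp(tX)\exp(-t^{-1}Y)\exp(tX)$ is a matrix of Laurent polynomials with $\rho(\tilde w(t))=R(t)$ for $t\in\mathbb{Q}^*$. Since $\tilde h(st)^{-1}=\tilde w(1)\tilde w(-st)$,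
\[\rho(C(s,t))=R(s)R(-1)\,R(t)R(-1)\,R(1)R(-st)\qquad(s,t\in\mathbb{Q}^*),\]
and the entries of the right side lie in $F[s^{\pm1},t^{\pm1}]$. As $C(s,t)$ lies in the finite group $A\cap\Gamma$, each entry takes finitely many values on $\mathbb{Q}^*\times\mathbb{Q}^*$. By Lemma~\ref{lem:laurent} the entries are constant, so $\rho(C(s,t))=\rho(C(1,1))=1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Proposition~\ref{prop:group}, $\tau$ is a cocycle and $\mathcal{E}$ is a definable group, a central extension of $\mathrm{SL}_2(\mathbb{Q}_p)$ by a finite group. Choose $s,t\in\mathbb{Q}^*$ as in Lemma~\ref{lem:phi}(ii). Then $\varphi_{s,t}\ne0$ in $W(\mathbb{Q}_p)$, so $z=C(s,t)=(1,\varphi_{s,t})\ne1$ by Lemma~\ref{lem:symbol}, and $z\in\Gamma$. For any homomorphism $f\colon\mathcal{E}\to G(F)$, Proposition~\ref{prop:key} applied to $f|_\Gamma$ gives $f(z)=1$. So no such $f$ is injective, and $\mathcal{E}$ is not isomorphic, definably or abstractly, to a subgroup of any $G(\mathbb{Q}_p)$.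
\end{proof}

\section{Definable finite extensions of $\mathrm{SL}_2(\mathbb{Q}_p)$}\label{sec:strong}

Theorem~\ref{thm:strong} requires two more facts about $E^\circ$. It must be definable, which is not automatic for a subgroup given by generators, and its intersection with $A$ must be no larger than the group generated by the symbols. Both follow from a normal form of bounded length, which lifts the decomposition of $\mathrm{SL}_2(K)$ into the cases $c=0$ and $c\ne0$.

\begin{lemma}\label{lem:bruhat}
In the setting of Section~\ref{sec:lifts}, let $A_C\le A$ be the subgroup generated by all $C(s,t)$ with $s,t\in K^*$, and let $\tilde w=\tilde w(1)$. Then $E=AE^\circ$, $A\cap E^\circ=A_C$, and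
\begin{equation}\label{eq:bruhat}
E^\circ=A_C\,\tilde h(K^*)\,x_+(K)\ \cup\ A_C\,\tilde h(K^*)\,x_+(K)\,\tilde w\,x_+(K).
\end{equation}
\end{lemma}

\begin{proof}
The $u_\pm(t)$ generate $\mathrm{SL}_2(K)$, so $\pi(E^\circ)=\mathrm{SL}_2(K)$ and $E=AE^\circ$.

The group $\bar E=E/A_C$ is a central extension of $\mathrm{SL}_2(K)$ by $A/A_C$. By uniqueness in Lemma~\ref{lem:lifts}(i), its maps $x_\pm,\tilde w,\tilde h,C$ are the images of those of $E$, so its symbol is trivial. Since $A_C\subseteq E^\circ$, the group $E^\circ$ is the full preimage of $\bar E^\circ$, and both remaining claims for $E$ follow from those for $\bar E$. So we assume $C\equiv1$, put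
\[B=\tilde h(K^*)x_+(K),\qquad\Omega=B\cup B\tilde wx_+(K),\]
and prove $E^\circ=\Omega$ and $A\cap E^\circ=1$.

Since $C\equiv1$, the map $\tilde h$ is a homomorphism. Its image normalizes $x_+(K)$ by \eqref{eq:conj}, so $B$ is a group. It contains $\tilde h(-1)=\tilde w(-1)^2=\tilde w^{-2}$, hence $\tilde w^{\pm2}$. As $\tilde w^2$ lies over $-1$, it commutes with $x_\pm(K)$ by Lemma~\ref{lem:lifts}(ii), so it is central in $E^\circ$. Therefore $\Omega\tilde w^{\pm2}=\tilde w^{\pm2}\Omega=\Omega$.

By \eqref{eq:conj}, $E^\circ$ is generated by $x_+(K)$ and $\tilde w$. Since $1\in\Omega\subseteq E^\circ$, it suffices to show that $\Omega$ is stable under right multiplication by $x_+(K)$, $\tilde w$ and $\tilde w^{-1}$. For $x_+(K)$ this holds by the form of $\Omega$, and $\tilde w^{-1}=\tilde w\tilde w^{-2}$ reduces to $\tilde w$. Now $B\tilde w\subseteq\Omega$ and $B\tilde wx_+(0)\tilde w=B\tilde w^2=B$. It remains to treat $B\tilde wx_+(t)\tilde w$ with $t\ne0$. Put $r=t^{-1}$. The definition of $\tilde w(r)$ gives $x_-(-t)=x_+(-r)\tilde w(r)x_+(-r)$, and that of $\tilde h(r)$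 gives $\tilde w(r)=\tilde h(r)\tilde w$. With \eqref{eq:conj},
\[\tilde wx_+(t)\tilde w=x_-(-t)\tilde w^2=\tilde w^2\,x_+(-r)\,\tilde h(r)\cdot\tilde w\,x_+(-r)\in B\tilde wx_+(K).\]
So $E^\circ=\Omega$.

If $b\in B$ and $\pi(b)$ has diagonal entries $s,s^{-1}$, then $\pi(b\tilde wx_+(t))$ has lower-left entry $-s^{-1}\ne0$. Hence an element of $A\cap E^\circ$ lies in $B$ and equals $\tilde h(s)x_+(t)$ with $h(s)u_+(t)=1$. This forces $s=1$ and $t=0$, so the element is $1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
\emph{The group $E^\circ$, and part \textup{(1)}.} The kernel $A$ need not be central, so we pass to its centralizer $E_1=C_E(A)$. It is definable because $A$ is finite, and it has finite index because it is the kernel of $E\to\operatorname{Aut}(A)$. So $\pi(E_1)$ has finite index in $\mathrm{SL}_2(\mathbb{Q}_p)$, and $\pi(E_1)=\mathrm{SL}_2(\mathbb{Q}_p)$ by Lemma~\ref{lem:perfect}. Thus $E=AE_1$, and $E_1$ is a definable central extension of $\mathrm{SL}_2(\mathbb{Q}_p)$ by the finite group $A\cap E_1=Z(A)$, the center of $A$. Sections~\ref{sec:lifts}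 and~\ref{sec:rigid} and Lemma~\ref{lem:bruhat} apply to $E_1$. Let $x_\pm,\tilde w,\tilde h,C,\Gamma$ be the objects attached to $E_1$, and let $E^\circ\le E_1$ be generated by $x_\pm(\mathbb{Q}_p)$.

The group $E^\circ$ centralizes $A$ and is perfect by Lemma~\ref{lem:perfect}. By Lemma~\ref{lem:bruhat}, $E_1=Z(A)E^\circ$, so $E=AE^\circ$ and $E^\circ$ has finite index. If $H\le E$ has finite index, then $H\cap E^\circ$ has finite index in $E^\circ$, so $E^\circ\subseteq H$ by Lemma~\ref{lem:perfect}. Hence $E^\circ$ is the smallest subgroup of finite index. The maps $x_\pm$, and with them $\tilde h$, are definable by Lemma~\ref{lem:lifts}(i), so $E^\circ$ is definable by \eqref{eq:bruhat}. Finally, $A_0=A\cap E^\circ=Z(A)\cap E^\circ$ is generated by the $C(s,t)$ with $s,t\in\mathbb{Q}_p^*$, by Lemma~\ref{lem:bruhat}; it is central in $A$, hence normal.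

\emph{Part \textup{(2)}.} Define $\psi(ay)=(aA_0,\pi(y))$ for $a\in A$ and $y\in E^\circ$. If $ay=a'y'$, then $a'^{-1}a=y'y^{-1}\in A\cap E^\circ=A_0$, so $\psi$ is well defined. It is a homomorphism because $(ay)(a'y')=(aa')(yy')$. It is surjective because $\pi(E^\circ)=\mathrm{SL}_2(\mathbb{Q}_p)$, and its second coordinate is $\pi$. It is definable because its first coordinate is constant on each of the finitely many definable cosets $aE^\circ$. It kills $A_0$; conversely, if $\psi(ay)=1$, then $a\in A_0$ and $y\in A\cap E^\circ=A_0$. Embed $A/A_0$ in some $\mathrm{GL}_m(\mathbb{Q}_p)$ by permutation matrices. Then the target is a semialgebraic subgroup of $(\mathrm{GL}_m\times\mathrm{SL}_2)(\mathbb{Q}_p)$.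

\emph{Part \textup{(3)}.} Proposition~\ref{prop:key} concerns symbols with rational arguments, while $A_0$ is generated by symbols with arguments in $\mathbb{Q}_p^*$. Definability closes this gap. Give $E$ its Nash group structure. The definable homomorphisms $x_\pm\colon\mathbb{Q}_p\to E$ are continuous \cite{Pillay89}, so $C\colon\mathbb{Q}_p^*\times\mathbb{Q}_p^*\to E$ is continuous. Its values lie in the finite set $Z(A)$, which is discrete because points of a manifold are closed. So every nonempty fiber of $C$ is open and meets the dense set $\mathbb{Q}^*\times\mathbb{Q}^*$. Hence $A_0$ is generated by the $C(s,t)$ with $s,t\in\mathbb{Q}^*$, and for any $f\colon E\to G(F)$, Proposition~\ref{prop:key} applied to $f|_\Gamma$ shows that $f$ kills them.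

\emph{Part \textup{(4)}.} Condition (b) is weaker than (a), and (b) implies (c) by part (3). If (c) holds, then $\psi$ is a definable isomorphism $E\to A\times\mathrm{SL}_2(\mathbb{Q}_p)$ over $\mathrm{SL}_2(\mathbb{Q}_p)$, which gives (a) and the last assertion; moreover $\pi|_{E^\circ}$ is an isomorphism onto $\mathrm{SL}_2(\mathbb{Q}_p)$, and its inverse is a section, which gives (d). Assume (d), with section $\sigma$. The subgroup $\sigma^{-1}(E_1)$ has finite index in $\mathrm{SL}_2(\mathbb{Q}_p)$, so $\sigma$ takes values in $E_1$. Then $\sigma u_\pm$ are homomorphic lifts of $u_\pm$ to $E_1$, so $\sigma u_\pm=x_\pm$ by Lemma~\ref{lem:lifts}(i), and $E^\circ=\sigma(\mathrm{SL}_2(\mathbb{Q}_p))$. If $\sigma(g)\in A$, then $g=\pi\sigma(g)=1$. So $A_0=1$.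

\emph{Part \textup{(5)}.} Here $A=W(\mathbb{Q}_p)$ is central, so $E_1=\mathcal{E}$, and $A_0$ is generated by the classes $\varphi_{s,t}$ by Lemma~\ref{lem:symbol}. Let $\varphi$ be the anisotropic form of (L3). By Lemma~\ref{lem:phi}, each class $\varphi_{s,t}$ is $0$ or $\varphi$, and $\varphi$ occurs. The form $-\varphi$ is also anisotropic in four variables, so $-\varphi\cong\varphi$ and $2\varphi=0$ in $W(\mathbb{Q}_p)$. Hence $A_0=\{0,\varphi\}$ has order $2$. The map $\mathcal{E}^\circ\to\mathrm{SL}_2(\mathbb{Q}_p)$ is a definable surjection with central kernel $A_0$, and $(\mathcal{E}^\circ)^\circ=\mathcal{E}^\circ$ by Lemma~\ref{lem:perfect}. So condition (c) fails for $\mathcal{E}^\circ$, and by part (4) so do (a), (b) and (d).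
\end{proof}

\section{Consequences and remarks}\label{sec:remarks}

\begin{corollary}
A group that contains a subgroup isomorphic to $\mathcal{E}^\circ$ does not embed in any $G(F)$; if it is definable, it is not definably isomorphic to a $p$-adic algebraic group. This applies to every subgroup of finite index in $\mathcal{E}$, and to $\mathcal{E}\times\mathbb{Q}_p^m$ for all $m\ge0$.
\end{corollary}

\begin{proof}
An embedding in $G(F)$ would restrict to an embedding of $\mathcal{E}^\circ$, which parts (4) and (5) of Theorem~\ref{thm:strong} exclude. Every subgroup of finite index in $\mathcal{E}$ contains $\mathcal{E}^\circ$.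
\end{proof}

So $\mathcal{E}$ is not even virtually $p$-adic algebraic, although it is finite-by-algebraic: $\mathcal{E}/W(\mathbb{Q}_p)=\mathrm{SL}_2(\mathbb{Q}_p)$. The groups $\mathcal{E}\times\mathbb{Q}_p^m$ give counterexamples in every dimension $\ge3$.

\begin{remark}
Identify $A_0=\{0,\varphi\}$ with $\{\pm1\}$. Then the symbol of $\mathcal{E}$ is the Hilbert symbol: $C(s,t)=1$ if and only if $x^2=sy^2+tz^2$ has a nonzero solution in $\mathbb{Q}_p$. Indeed, a nonzero solution makes $\varphi_{s,t}$ isotropic, hence hyperbolic. Conversely, a hyperbolic form in four variables vanishes on a plane, and this plane meets the hyperplane carrying $\langle1,-s,-t\rangle$ in a nonzero vector. The group $\mathcal{E}^\circ$ is the two-fold metaplectic cover of $\mathrm{SL}_2(\mathbb{Q}_p)$; the proofs above do not use this identification.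
\end{remark}

\begin{remark}
In the proof of Theorem~\ref{thm:main}, the field $\mathbb{Q}_p$ enters only through (L1), (L2) and Lemma~\ref{lem:phi}(ii). For $K=\mathbb{R}$ the Witt group $\mathbb{Z}$ is infinite, but we may divide $\mathcal{E}(\mathbb{R})$ by the central subgroup $N\mathbb{Z}$. The quotient $\mathrm{SL}_2(\mathbb{R})\times\mathbb{Z}/N$, with cocycle $\operatorname{sgn}(-c_gc_hc_{gh})$ modulo $N$, is definable in the field $\mathbb{R}$. The images of the maps of Lemma~\ref{lem:explicit} are its unipotent lifts, and the computation of Lemma~\ref{lem:symbol} gives $C(-1,-1)=(1,4\bmod N)$. So if $N$ does not divide $4$, Proposition~\ref{prop:key} shows that this group embeds in no $G(F)$.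
\end{remark}

\begin{thebibliography}{9}

\bibitem{Conrad} B.~Conrad, \emph{A modern proof of Chevalley's theorem on algebraic groups}, 2002.

\bibitem{Lam} Lam, \emph{Introduction to Quadratic Forms over Fields}.

\bibitem{Pillay89} A.~Pillay, \emph{On fields definable in $\mathbb{Q}_p$}, Arch. Math. Logic 29 (1989).

\bibitem{Pillay21} A.~Pillay, \emph{Model Theory and Groups}, arXiv:2109.03911 (2021).

\bibitem{Serre} Serre, \emph{A Course in Arithmetic}.

\end{thebibliography}
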